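# Integral and $\ell$-adically good extensions of $A$-motives

## 1. The equation $y-\tau(y)=m$ over $A\otimes F_{\mathfrak p}$

We begin with an equation that can be solved by hand. Section 2 shows that it is the simplest case of a question about extensions of $A$-motives.

**Data.** Let $\mathbb F$ be a finite field with $q$ elements, $C$ a smooth projective geometrically irreducible curve over $\mathbb F$, $\infty$ a closed point of $C$, and $A$ the ring of functions on $C$ regular away from $\infty$, with fraction field $K$. Let $F$ be a finite extension of $K$, $\mathcal O_F$ the integral closure of $A$ in $F$, $\mathfrak p$ a maximal ideal of $\mathcal O_F$, $F_{\mathfrak p}$ the completion of $F$ at $\mathfrak p$, and $\mathcal O=\mathcal O_{\mathfrak p}$ its valuation ring, with uniformizer $\pi$ and finite residue field $k$. We fix a coefficient field, so $\mathcal O=k[[\pi]]$ and $F_{\mathfrak p}=k((\pi))$. Put $\ell_0=\mathfrak p\cap A$, a maximal ideal of $A$. The prime $\mathfrak p$ is above a maximal ideal $\ell$ of $A$ exactly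 when $\ell=\ell_0$.

Unadorned tensor products are over $\mathbb F$. Put
$$R=A\otimes\mathcal O,\qquad R_F=A\otimes F_{\mathfrak p}=R[1/\pi],\qquad \tau(a\otimes f)=a\otimes f^q .$$

The model case to keep in mind is $A=\mathbb F[t]$. Write $\theta$ for the image of $t$ in $F$. Then $R=\mathcal O[t]$, $R_F=F_{\mathfrak p}[t]$, and $\tau$ raises the coefficients of a polynomial in $t$ to the $q$-th power and fixes $t$.

Let $F_{\mathfrak p}^s$ be a separable closure of $F_{\mathfrak p}$, let $I_{\mathfrak p}\subset G_{F_{\mathfrak p}}=\operatorname{Gal}(F_{\mathfrak p}^s/F_{\mathfrak p})$ be the inertia subgroup, and let $F_{\mathfrak p}^{nr}=(F^s_{\mathfrak p})^{I_{\mathfrak p}}$. Its valuation ring $\mathcal O^{nr}$ is the union of the rings $k'[[\pi]]$ over the finite extensions $k'$ of $k$ in $\bar k$. It is a discrete valuation ring with uniformizer $\pi$ and residue field $\bar k$.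

**Gauss valuation.** Let $V$ be an $\mathbb F$-vector space with basis $(b_i)$. On $V\otimes F_{\mathfrak p}^{nr}$ put $v(\sum b_i\otimes f_i)=\min_i v(f_i)$. This does not depend on the basis, since $\{v\ge j\}=\pi^j(V\otimes\mathcal O^{nr})$. We have $v(x+y)\ge\min(v(x),v(y))$, with equality if $v(x)\ne v(y)$. With $\tau=\mathrm{id}\otimes\mathrm{Frob}_q$ we have $v(\tau(x))=q\,v(x)$. We use this for $V=A/\ell^n$ and, over $F_{\mathfrak p}$ only, for $V=A$. In the latter case $R=\{v\ge0\}$. The ring $R/\pi=A\otimes k$ is a Dedekind domain because $C$ is smooth and geometrically irreducible. Hence a product of two elements of valuation $0$ is nonzero modulo $\pi$, and so $v(xy)=v(x)+v(y)$ on $R_F$. In particular $R_F$ is a domain. Finally $v(a\otimes 1)=0$ for $0\ne a\in A$, since the coordinates of $a$ lie in $\mathbb F$.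

**Proposition 1.** Let $\ell\ne\ell_0$ be a maximal ideal of $A$ and $m\in R_F$. Suppose that for every $n\ge1$ there is $y_n\in(A/\ell^n)\otimes F^{nr}_{\mathfrak p}$ with $y_n-\tau(y_n)=m$ modulo $\ell^n$. Then $m=r+z-\tau(z)$ with $r\in R$ and $z\in R_F$.

In words: if $m$ can be written as $y-\tau(y)$ in an unramified way modulo all powers of $\ell$, then $m$ is integral up to an element $z-\tau(z)$.

**Step 1: a normal form.** The purpose is to remove the pole orders divisible by $q$. Write $m=r_0+\sum_{j=1}^J\alpha_j\pi^{-j}$ with $r_0\in R$ and $\alpha_j\in A\otimes k$. The map $\sigma=\mathrm{id}\otimes\mathrm{Frob}_q$ is an automorphism of $A\otimes k$, because $k$ is finite. For $\beta\in A\otimes k$,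
$$\beta\pi^{-j}-\tau(\beta\pi^{-j})=\beta\pi^{-j}-\sigma(\beta)\pi^{-qj}.\tag{1}$$
Taking $\beta=\sigma^{-1}(\alpha_{qj})$, we may trade the term $\alpha_{qj}\pi^{-qj}$ for $\sigma^{-1}(\alpha_{qj})\pi^{-j}$. Doing this from the largest exponent downward, we get $m=r_0+m'+z-\tau(z)$, where $z\in R_F$ and $m'=\sum_{q\nmid j}\alpha'_j\pi^{-j}$ is a finite sum with $\alpha'_j\in A\otimes k$.

**Step 2: the solutions have no poles.** Put $y_n'=y_n-z$, so that $y'_n-\tau(y'_n)=r_0+m'$ modulo $\ell^n$. Write $y_n'=\sum_{i\ge-r}\beta_i\pi^i$ with $\beta_i\in(A/\ell^n)\otimes k'$ for some finite $k'/k$. Suppose $r>0$ and $\beta_{-r}\neq0$. Since $qr>r$, the coefficient of $\pi^{-qr}$ in $y_n'-\tau(y'_n)$ is $-\sigma(\beta_{-r})\ne0$. In $r_0+m'$ that coefficient is $0$, a contradiction. So $y_n'$ is integral, hence so is $y'_n-\tau(y'_n)$, and therefore $\alpha_j'\equiv0$ modulo $\ell^n$ for all $j$.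

**Step 3: letting $n$ grow.** In an $\mathbb F$-basis of $k$ the coordinates of $\alpha_j'$ lie in $\bigcap_n\ell^n$, which is $0$ by Krull's intersection theorem. So $m'=0$. $\square$

What changes if $\tau$ is replaced by another semilinear map? The proof used that the leading coefficient $\beta\mapsto\sigma(\beta)$ in (1) is bijective on $A\otimes k$. For the map $x\mapsto(t-\theta)\tau(x)$ on $F_{\mathfrak p}[t]$ with $\theta\in\pi\mathcal O$, the leading coefficient becomes $t\,\sigma(\beta)$. This is bijective after completing at any $\ell\ne(t)$, but not on $k[t]$. This difference decides the general question.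

## 2. Extensions of $A$-motives and two integrality conditions

Let $\mathfrak j$, in $R$ or in $R_F$, be the ideal generated by the elements $a\otimes1-1\otimes a$ for $a\in A$. For a module $N$ over one of these rings let $N[\mathfrak j^{-1}]$ be the sections of $\tilde N$ over the complement of $V(\mathfrak j)$, and put $\tau^*N=R\otimes_{\tau,R}N$ (similarly over $R_F$). If $A=\mathbb F[t]$, then $\mathfrak j=(t-\theta)$ and $N[\mathfrak j^{-1}]=N[1/(t-\theta)]$. The functor $N\mapsto N[\mathfrak j^{-1}]$ is left exact and, $R$ being noetherian, commutes with inverting $\pi$.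

**Definition ($A$-motive).** An $A$-motive $\underline M=\underline M_{\mathfrak p}$ over $F_{\mathfrak p}$ is a finite projective $R_F$-module $M$ with an $R_F$-linear isomorphism $\tau_M:(\tau^*M)[\mathfrak j^{-1}]\to M[\mathfrak j^{-1}]$.

For $x\in M$ write $\tau(x)=\tau_M(1\otimes x)\in M[\mathfrak j^{-1}]$. Then $\tau(rx)=\tau(r)\tau(x)$ for $r\in R_F$. In particular $\tau(ax)=a\tau(x)$ for $a\in A$, so $\mathrm{id}-\tau$ is $A$-linear. Two examples: the neutral motive $\mathbf 1$, which is $M=R_F$ with the $\tau$ of Section 1; and, for $A=\mathbb F[t]$, the module $M=F_{\mathfrak p}[t]$ with $\tau_M=t-\theta$, that is, $\tau(\sum c_it^i)=(t-\theta)\sum c_i^qt^i$.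

**Extensions.** Extensions are taken in the exact category of $A$-motives over $F_{\mathfrak p}$. There is a surjective $A$-linear map $\iota:M[\mathfrak j^{-1}]\to\operatorname{Ext}^1(\mathbf 1,\underline M)$ sending $m$ to the class of $M\oplus R_F$ with $\tau=\begin{pmatrix}\tau_M&m\\0&1\end{pmatrix}$. It induces an isomorphism $M[\mathfrak j^{-1}]/(\mathrm{id}-\tau_M)(M)\cong \operatorname{Ext}^1(\mathbf 1,\underline M)$. We write $E=\operatorname{Ext}^1(\mathbf 1,\underline M)$.

**Definition (models, integral part, good reduction).** A model of $\underline M$ is a finite $R$-submodule $L\subset M$ that generates $M$ over $F_{\mathfrak p}$ and satisfies $\tau_M(\tau^*L)\subset L[\mathfrak j^{-1}]$. It is maximal if no other model strictly contains it. A maximal model exists, is unique, and is locally free over $R$; from now on $L$ denotes it. We set $E_{\mathcal O}=\iota(L[\mathfrak j^{-1}])$. We say that $\underline M$ has good reduction if $\tau_M$ restricts to an isomorphism $(\tau^*L)[\mathfrak j^{-1}]\cong L[\mathfrak j^{-1}]$.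

The sum of two models is a model, so every model is contained in $L$. For $\mathbf 1$, the submodule $\pi R$ is a model, but not a maximal one: $R$ is a model containing it. We show after Lemma 3 that $L=R$ in this case.

**Definition (good part).** Let $\ell\neq\ell_0$. Let $A_\ell$ be the $\ell$-adic completion of $A$ and $A_\ell\hat\otimes F^s_{\mathfrak p}=\varprojlim_n(A/\ell^n)\otimes F_{\mathfrak p}^s$. The ideal $\mathfrak j$ generates the unit ideal there, so $\tau_{E'}$ extends to an isomorphism after base change for every $A$-motive $\underline E'$. The Tate module is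
$$T_\ell\underline E'=\{x\in E'\otimes_{R_F}(A_\ell\hat\otimes F_{\mathfrak p}^s):\tau_{E'}(\tau^*x)=x\}.$$
It is a finite free $A_\ell$-module with continuous $G_{F_{\mathfrak p}}$-action, and $T_\ell$ is exact on short exact sequences. Let $E_{\mathrm{good},\ell}\subset E$ be the $A$-submodule of classes $[\underline E']$ for which $0\to T_\ell\underline M\to T_\ell\underline E'\to T_\ell\mathbf 1\to0$ splits as a sequence of $A_\ell[I_{\mathfrak p}]$-modules.

For example $T_\ell\mathbf 1=A_\ell$: in a basis of $A/\ell^n$, the condition $\tau(x)=x$ says that the coordinates satisfy $c^q=c$, so they lie in $\mathbb F$.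

**Definition (regulated).** Let $\hat R$ be the $\mathfrak j$-adic completion of $R_F$. The Hodge polygon of an $A$-motive $\underline E'$ is determined by the relative position (elementary divisors) of the lattices $E'\otimes\hat R$ and $\tau_{E'}(\tau^*E'\otimes\hat R)$. The class of an extension $0\to\underline M\to\underline E'\to\underline N\to0$ is regulated if the Hodge polygon of the Hodge–Pink structure (in the sense of Pink) of $\underline M\oplus\underline N$ matches that of $\underline E'$. Let $E^{\mathrm{reg}}\subset E$ be the submodule of regulated classes, and put $E^{\mathrm{reg}}_{\mathcal O}=E^{\mathrm{reg}}\cap E_{\mathcal O}$ and $E^{\mathrm{reg}}_{\mathrm{good},\ell}=E^{\mathrm{reg}}\cap E_{\mathrm{good},\ell}$.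

It is known that
$$E^{\mathrm{reg}}=\iota\big(M+\tau_M(\tau^*M)\big)\cong (M+\tau_M(\tau^*M))/(\mathrm{id}-\tau_M)(M).\tag{2}$$
As an example take $\mathbf 1$ with $A=\mathbb F[t]$ and $m=(t-\theta)^{-1}$. The entries of $\begin{pmatrix}1&m\\0&1\end{pmatrix}$ generate $(t-\theta)^{-1}\hat R$ and the determinant is $1$, so the elementary divisors are $(t-\theta)^{-1}$ and $t-\theta$, and not $1,1$. The class is not regulated. This agrees with (2), since $M+\tau_M(\tau^*M)=R_F$ here and $m\notin R_F$.

**The question.** It is known that $E_{\mathcal O}\subseteq E_{\mathrm{good},\ell}$ for $\ell\neq\ell_0$, and that equality fails in general, already for $\mathbf 1$ and suitable $\ell,\mathfrak p$. The following problem comes from Quentin Gazda, "On the Integral Part of A-Motivic Cohomology", arXiv:2201.09304 (2022). Prove or disprove: for every $A$-motive $\underline M_{\mathfrak p}$ and every $\ell\ne\ell_0$,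
$$E^{\mathrm{reg}}_{\mathcal O}=E^{\mathrm{reg}}_{\mathrm{good},\ell},\tag{3}$$
and in particular $E^{\mathrm{reg}}_{\mathrm{good},\ell}$ does not depend on $\ell$. In plain words: among regulated extensions, does $\ell$-adic good behavior at one prime $\ell$ detect integrality?

The answer is no. Theorems 4 and 5 give counterexamples, Theorem 5 for every datum $(C,\infty,F,\mathfrak p,\ell)$ and also against independence of $\ell$. Theorem 6 gives the relation between the two sides that holds for every $\underline M$, and Theorem 12 gives a positive case.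

**Lemma 2 (goodness as an equation).** Let $m\in M[\mathfrak j^{-1}]$ and $\ell\ne\ell_0$. Then $\iota(m)\in E_{\mathrm{good},\ell}$ if and only if there is an $I_{\mathfrak p}$-invariant $y\in M\otimes_{R_F}(A_\ell\hat\otimes F_{\mathfrak p}^s)$ with
$$y-\tau(y)=m.\tag{4}$$
Moreover, if $s\in A\setminus\ell$ and $se\in E_{\mathrm{good},\ell}$, then $e\in E_{\mathrm{good},\ell}$.

*Proof.* On the extension defined by $m$ we have $\tau(x,c)=(\tau(x)+\tau(c)m,\tau(c))$. The element $m$ makes sense after base change because $\mathfrak j$ becomes the unit ideal. A splitting over $A_\ell[I_{\mathfrak p}]$ is the choice of an $I_{\mathfrak p}$-invariant lift $(y,1)$ of $1\in A_\ell=T_\ell\mathbf 1$ in the Tate module, and $(y,1)$ lies in the Tate module exactly when $\tau(y)+m=y$. If $y$ solves (4) for $sm$ and $s\in A\setminus\ell\subset A_\ell^\times$, then $s^{-1}y$ solves it for $m$. $\square$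

The last sentence of the lemma already says that $E_{\mathrm{good},\ell}$ does not notice division by elements of $A\setminus\ell$. There is no evident reason for $E_{\mathcal O}$ to behave in the same way.

## 3. What maximality of the model gives

We need two textbook facts. A zero module has depth $\infty$.

Fact 1: if $\mathcal N$ is a coherent sheaf on a noetherian scheme $X$ and $Z$ is a finite set of closed points $x$ with $\operatorname{depth}\mathcal N_x\ge2$, then $\Gamma(X,\mathcal N)\to\Gamma(X\setminus Z,\mathcal N)$ is bijective.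

Fact 2: if $0\to N\to P\to Q\to0$ is an exact sequence of finite modules over a noetherian local ring with $\operatorname{depth}P\ge2$ and $\operatorname{depth}Q\ge1$, then $\operatorname{depth}N\ge2$.

The local ring $R_x$ at a closed point $x\in V(\pi)$ is regular of dimension $2$: $\pi$ is a nonzerodivisor and $R_x/\pi$ is a local ring of the Dedekind domain $A\otimes k$ at a closed point, hence a discrete valuation ring. So finite locally free $R$-modules have depth $2$ at $x$ (or are zero there). Also, projective modules over the domains $R,R_F$ are torsion-free, so all restriction maps below are injective and intersections make sense.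

**Lemma 3.** (i) If $P$ is a finite locally free $R$-module, then $P[1/\pi]\cap P[\mathfrak j^{-1}]=P$ inside $P[1/\pi][\mathfrak j^{-1}]$.
(ii) If $x\in M$ and $x-\tau(x)\in L[\mathfrak j^{-1}]$, then $x\in L$.
(iii) The $A$-module $M[\mathfrak j^{-1}]/L[\mathfrak j^{-1}]$ is torsion-free, and so is $(\tau^*M)[\mathfrak j^{-1}]/(\tau^*L)[\mathfrak j^{-1}]$.

*Proof.* (i) An element of the intersection is a section of $\tilde P$ over $D(\pi)\cup(\operatorname{Spec}R\setminus V(\mathfrak j))$. The complement of this open set is $V(\pi)\cap V(\mathfrak j)$. Since $R/\mathfrak j\cong\mathcal O$, it is $\operatorname{Spec}k$, one closed point. Fact 1 extends the section.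

(ii) We have $\tau(x)\in x+L[\mathfrak j^{-1}]\subset(L+Rx)[\mathfrak j^{-1}]$. The module $\tau_M(\tau^*(L+Rx))$ is generated by $\tau(x)$ and the $\tau(l)$, $l\in L$. So $L+Rx$ is a model containing $L$, hence equals $L$.

(iii) Let $0\neq s\in A$ and $u\in M[\mathfrak j^{-1}]$ with $su\in L[\mathfrak j^{-1}]$. As $M[\mathfrak j^{-1}]=L[\mathfrak j^{-1}][1/\pi]$, there is a minimal $i\ge0$ with $\pi^iu\in L[\mathfrak j^{-1}]$. Suppose $i\ge1$. Then $s\pi^iu=\pi^i(su)\in\pi L[\mathfrak j^{-1}]$. By left exactness $L[\mathfrak j^{-1}]/\pi L[\mathfrak j^{-1}]$ embeds in the sections of the locally free sheaf $L/\pi L$ over an open subset of $\operatorname{Spec}(A\otimes k)$, and these are torsion-free over $A$. So $\pi^iu\in\pi L[\mathfrak j^{-1}]$ and $\pi^{i-1}u\in L[\mathfrak j^{-1}]$, contradicting minimality. The same proof applies to $\tau^*L$, which is locally free over $R$ with $(\tau^*L)[1/\pi]=\tau^*M$. $\square$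

If $\tau(M)\subset M$, then (i) gives
$$\tau(L)\subset L[\mathfrak j^{-1}]\cap M=L.\tag{5}$$
For $\mathbf 1$ this yields $L=R$. Indeed $R$ is a model, so $R\subset L$. If $w\in L$, all $\tau^i(w)$ lie in the finite module $L$, so $v(\tau^i(w))=q^iv(w)$ is bounded below and $v(w)\ge0$. Proposition 1 now says that (3) holds for $\underline M=\mathbf 1$ and every $\ell\ne\ell_0$: by (2) a regulated class is $\iota(m)$ with $m\in R_F$, and if it is good, the reductions modulo $\ell^n$ of the element $y$ of Lemma 2 are inertia invariant, so they are elements $y_n\in(A/\ell^n)\otimes F^{nr}_{\mathfrak p}$ as in the proposition.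

## 4. Rank one: the multiplier $t-\theta$

Let $A=\mathbb F[t]$, $M=F_{\mathfrak p}[t]$, $\tau_M=t-\theta$, and suppose $\ell_0=(t)$, so $\theta\in\pi\mathcal O$. The first thing to try is the proof of Proposition 1. Instead of (1) we now have, for $\beta\in k[t]$,
$$\beta\pi^{-j}-\tau(\beta\pi^{-j})=\beta\pi^{-j}-t\,\sigma(\beta)\pi^{-qj}+\theta\,\sigma(\beta)\pi^{-qj},$$
and the last term has pole order smaller than $qj$. So this move changes the coefficient of $\pi^{-qj}$ only by multiples of $t$, and a constant coefficient there cannot be removed. This is where the normal form breaks down. An $\ell$-adic solution with $\ell\neq(t)$ does not see the obstruction, since $t\in A_\ell^\times$: the choice $\beta=-t^{-1}$, $j=1$ produces $\pi^{-q}$ as leading term. To see whether $y=-t^{-1}\pi^{-1}$ can be an exact solution, compute with $x=-\pi^{-1}$: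
$$x-\tau(x)=-\pi^{-1}+(t-\theta)\pi^{-q}=t\pi^{-q}-(\pi^{-1}+\theta\pi^{-q}).$$
The bracket vanishes if and only if $\theta=-\pi^{q-1}$. We choose $F$ to make this true.

**Theorem 4 (rank one, good reduction).** Let $A=\mathbb F[t]$, let $\theta$ be the image of $t$ in $F=\mathbb F(\lambda)$, where $\lambda^{q-1}=-\theta$ (for $q=2$, $F=K$). Let $\mathfrak p=(\lambda)$, $\pi=\lambda$, $M=F_{\mathfrak p}[t]$ and $\tau_M=t-\theta$. Then $e=\iota(\pi^{-q})$ is regulated, is good at every $\ell\ne(t)=\ell_0$, and is not in $E_{\mathcal O}$.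

*Proof.* Put $m=\pi^{-q}$. As $m\in M$, the class $e$ is regulated by (2). With $x=-\pi^{-1}$ we just saw that
$$x-\tau(x)=t\pi^{-q}=tm.\tag{6}$$
So for $\ell\ne(t)$ the element $y=t^{-1}x$ solves (4), and it is invariant under all of $G_{F_{\mathfrak p}}$. Hence $e$ is good at $\ell$.

Next we show $L\subset\mathcal O[t]$. By (5), $\tau(L)\subset L$. Since $v(t-\theta)=0$, we have $v(\tau^i(w))=q^iv(w)$ for $w\in L$. As $L$ is finite, this is bounded below, so $v(w)\ge0$.

Suppose $e\in E_{\mathcal O}$. Then $m=l+z-\tau(z)$ with $l\in L[\mathfrak j^{-1}]$ and $z\in M$. By (6),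
$$(x-tz)-\tau(x-tz)=tm-t(m-l)=tl\in L[\mathfrak j^{-1}].$$
Lemma 3(ii) gives $x-tz\in L\subset\mathcal O[t]$. Setting $t=0$ yields $-\pi^{-1}\in\mathcal O$, a contradiction. $\square$

Here $L=\mathcal O[t]$, because $\mathcal O[t]$ is a model. So $\underline M$ has good reduction: on $\mathcal O[t]$ the map $\tau_M$ is multiplication by $t-\theta$, which generates $\mathfrak j$.

The mechanism consists of an element $x\in M$ with $x-\tau(x)=tm$ and $x\notin L+tM$. Division by $t$ is possible in $A_\ell$ but not in $M/L$. In this example the only denominator is $t\in\ell_0$, so all $\ell\neq\ell_0$ agree.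

## 5. Rank two: a unipotent motive over every base

To get a counterexample for every datum, and denominators at primes other than $\ell_0$, we build the relation $x-\tau(x)=-am$ into the motive, for an element $a\in A$ of our choice.

**Theorem 5.** Let $\ell\neq\ell_0$ be any maximal ideal of $A$, and let $a\in A\setminus\ell$ be nonzero and not a unit; such $a$ exists. Let $M=R_Fe_1\oplus R_Fe_2$ with
$$\tau(e_1)=e_1,\qquad\tau(e_2)=e_2+a\pi^{-1}e_1 .$$
Then the class $e=\iota(\pi^{-1}e_1)$ is regulated and good at $\ell$ (the sequence of Tate modules even splits over $G_{F_{\mathfrak p}}$), but $e\notin E_{\mathcal O}=\operatorname{Ext}^1_{\mathcal O_{\mathfrak p}}(\mathbf 1,\underline M)$. Moreover, if $\ell'\neq\ell_0$ is a maximal ideal containing $a$, then $e$ is not good at $\ell'$. Hence for any two distinct $\ell,\ell'\ne\ell_0$, taking $a\in\ell'\setminus\ell$, the modules $E^{\mathrm{reg}}_{\mathrm{good},\ell}$ and $E^{\mathrm{reg}}_{\mathrm{good},\ell'}$ differ.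

So for every $(C,\infty,F,\mathfrak p,\ell)$ with $\ell\ne\ell_0$ there is a rank-two motive for which (3) fails, and independence of $\ell$ fails as well.

**Step 1: existence of $a$ and of the motive.** Take $0\ne b\in\ell$ and $a=1+b$. As $b$ is neither zero nor a unit, it is not constant, so $a$ is not constant. A unit of $A$ has divisor supported at $\infty$ and of degree $0$, so $A^\times=\mathbb F^\times$ and $a$ is not a unit. Also $a\notin\ell$. The matrix of $\tau_M$ is unipotent over $R_F$, so $\tau_M:\tau^*M\to M$ is an isomorphism and $\underline M$ is an $A$-motive.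

**Step 2: $e$ is regulated and good at $\ell$.** Put $m=\pi^{-1}e_1$. As $m\in M$, $e$ is regulated. As $a\in A_\ell^\times$, we may put $y=-a^{-1}e_2$. Then $\tau(y)=-a^{-1}e_2-\pi^{-1}e_1$, so $y-\tau(y)=m$, and $y$ is $G_{F_{\mathfrak p}}$-invariant.

**Step 3: every $w=w_1e_1+w_2e_2\in L$ has $v(w_2)\ge1$.** This is where the maximal model is computed. By (5), $\tau(L)\subset L$. As $L$ is finite, there is $c$ such that all coordinates of elements of $L$ have $v\ge-c$. Write $\tau^i(w)=p_ie_1+r_ie_2$. Then $r_i=\tau^i(w_2)$ and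
$$p_{i+1}=\tau(p_i)+a\pi^{-1}\tau(r_i).$$
From $q^iv(w_2)=v(r_i)\ge-c$ for all $i$ we get $v(w_2)\ge0$. Suppose $v(w_2)=0$. Then $v(r_i)=0$ for all $i$, and the last term has valuation $-1$. If $v(p_i)\ge0$, then $v(p_{i+1})=-1$. If $v(p_i)=-n<0$, then $v(\tau(p_i))=-qn\le-2$, so $v(p_{i+1})=-qn$. Thus $v(p_i)\to-\infty$, contradicting the bound $-c$.

In fact $L=Re_1\oplus R\pi e_2$. The right side is a model, since $\tau(\pi e_2)=\pi^qe_2+a\pi^{q-1}e_1$. Conversely, if $w\in L$, then $w_2e_2\in R\pi e_2\subset L$, so $w_1e_1\in L$; as $v(\tau^i(w_1))=q^iv(w_1)\ge-c$, we get $v(w_1)\ge0$.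

**Step 4: $e$ is not integral.** Suppose $m=l+z-\tau(z)$ with $l\in L[\mathfrak j^{-1}]$ and $z=z_1e_1+z_2e_2\in M$. Since $e_2-\tau(e_2)=-am$, the element $w=e_2+az$ satisfies
$$w-\tau(w)=-am+a(m-l)=-al\in L[\mathfrak j^{-1}].$$
By Lemma 3(ii), $w\in L$, and Step 3 gives $1+az_2\in\pi R$. Modulo $a$ this says $1\in\pi\big((A/a)\otimes\mathcal O\big)$ inside $(A/a)\otimes F_{\mathfrak p}$. But $A/a\ne0$ has an $\mathbb F$-basis containing $1$, so this is absurd.

**Step 5: $e$ is not good at $\ell'\ni a$.** Suppose $y$ solves (4) for $\ell'$. Reduce it modulo $\ell'$. Inertia invariance puts the coordinates $y_1,y_2$ in $(A/\ell')\otimes F_{\mathfrak p}^{nr}$. As $a=0$ in $A/\ell'$, the $e_1$-coordinate of (4) reads $y_1-\tau(y_1)=\pi^{-1}$. The right side has $v=-1$. If $v(y_1)\ge0$, the left side has $v\ge0$. If $v(y_1)=-n<0$, it has $v=-qn\neq-1$. Both are contradictions.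

**Step 6: dependence on $\ell$.** For distinct $\ell,\ell'\neq\ell_0$ choose $a\in\ell'\setminus\ell$. It is nonzero and not a unit, and $e$ lies in $E^{\mathrm{reg}}_{\mathrm{good},\ell}$ but not in $E^{\mathrm{reg}}_{\mathrm{good},\ell'}$. $\square$

## 6. Saturation away from $\ell$

In both counterexamples $e$ becomes integral after multiplication by an element outside $\ell$: $te$ in Theorem 4 and $ae$ in Theorem 5 are even zero. The next theorem says that this is the only way in which (3) can fail.

**Theorem 6.** Let $\underline M$ be any $A$-motive over $F_{\mathfrak p}$ and $\ell\neq\ell_0$. Then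
$$E_{\mathrm{good},\ell}=\{e\in E:\exists\,s\in A\setminus\ell,\ se\in E_{\mathcal O}\},\qquad E_{\mathrm{good},\ell}^{\mathrm{reg}}=\{e\in E^{\mathrm{reg}}:\exists\,s\in A\setminus\ell,\ se\in E^{\mathrm{reg}}_{\mathcal O}\}.$$
In particular the two sides of (3) agree after localization at $\ell$.

For an $A$-module $H$ and an ideal $I$ write $H[I]=\{h:Ih=0\}$, $H[s]=H[sA]$ and $H[I^\infty]=\bigcup_nH[I^n]$.

**Corollary 7.** Let $H=E^{\mathrm{reg}}/E^{\mathrm{reg}}_{\mathcal O}$.

1. For $\ell\ne\ell_0$, $E^{\mathrm{reg}}_{\mathrm{good},\ell}/E^{\mathrm{reg}}_{\mathcal O}=\bigoplus_{\ell'\neq\ell}H[\ell'^\infty]$. Equality (3) holds for $(\underline M,\ell)$ if and only if $H[\ell']=0$ for all $\ell'\ne\ell$. It holds for all $\ell\neq\ell_0$ if and only if $H$ is torsion-free.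
2. $E^{\mathrm{reg}}_{\mathrm{good},\ell}$ is independent of $\ell\neq\ell_0$ if and only if $H[\ell']=0$ for all $\ell'\ne\ell_0$. Moreover $\bigcap_{\ell\neq\ell_0}E^{\mathrm{reg}}_{\mathrm{good},\ell}=\{e\in E^{\mathrm{reg}}:\ell_0^ne\subset E^{\mathrm{reg}}_{\mathcal O}\text{ for some }n\}$.
3. For $0\neq s\in A$,
$$H[s]\cong\{x\in M:\ x-\tau(x)\in s(M+\tau_M(\tau^*M))+L[\mathfrak j^{-1}]\}\,/\,(L+sM).$$

In part 3 we recognize the examples. In Theorem 4 the element $x=-\pi^{-1}$ gives a nonzero class in $H[t]$, and in Theorem 5 the element $e_2$ gives a nonzero class in $H[a]$.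

*Proof of Corollary 7 from Theorem 6.* For 1, Theorem 6 says that $E^{\mathrm{reg}}_{\mathrm{good},\ell}/E^{\mathrm{reg}}_{\mathcal O}$ is the set of $h\in H$ killed by some $s\in A\setminus\ell$. For such $h$, the module $Ah\cong A/I$ has $s\in I$, so $I$ is a nonzero ideal prime to $\ell$. By the Chinese remainder theorem $h$ is a sum of elements killed by powers of primes $\ell'\ne\ell$. Conversely $\ell'^n\not\subset\ell$ for $\ell'\neq\ell$, and the sum of the modules $H[\ell'^\infty]$ is direct. The first criterion follows, since $H[\ell'^\infty]=0$ if and only if $H[\ell']=0$. As $A$ has infinitely many maximal ideals, each $\ell'$ differs from some $\ell\neq\ell_0$; so (3) for all $\ell\ne\ell_0$ means $H[\ell']=0$ for all $\ell'$, that is, $H$ is torsion-free.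

For 2, let $\ell'\ne\ell_0$. The summand $H[\ell'^\infty]$ is absent from the module for $\ell=\ell'$ and present in the module for any $\ell\ne\ell_0,\ell'$. So independence forces $H[\ell']=0$ for all $\ell'\ne\ell_0$. Conversely, if all these vanish, every module equals $H[\ell_0^\infty]$. The intersection over all $\ell\neq\ell_0$ is in any case $H[\ell_0^\infty]$.

For 3, let $h\in H[s]$ be represented by $m\in M+\tau_M(\tau^*M)$. Then $\iota(sm)\in E_{\mathcal O}$, so $sm=l+x-\tau(x)$ with $l\in L[\mathfrak j^{-1}]$ and $x\in M$. Send $h$ to the class of $x$. The displayed set contains $L+sM$, since $l-\tau(l)\in L[\mathfrak j^{-1}]$ for $l\in L$ and $sx'-\tau(sx')=s(x'-\tau(x'))$. The map is well defined: for fixed $m$, two choices of $x$ differ by an element $x_0$ with $x_0-\tau(x_0)\in L[\mathfrak j^{-1}]$, hence by an element of $L$ (Lemma 3(ii)); another representative of $h$ differs from $m$ by some $l'+x'-\tau(x')$ with $l'\in L[\mathfrak j^{-1}]$, $x'\in M$, which changes $x$ by $sx'$ modulo $L$. It is clearly $A$-linear. It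 is injective: if $x=l''+sx'$ with $l''\in L$, $x'\in M$, then
$$s\big(m-x'+\tau(x')\big)=l+l''-\tau(l'')\in L[\mathfrak j^{-1}],$$
so $m-x'+\tau(x')\in L[\mathfrak j^{-1}]$ by Lemma 3(iii), and $h=0$. It is surjective: if $x-\tau(x)=sm_0+l_0$, then $sm_0=-l_0+x-\tau(x)$, and $x$ is the image of the class of $m_0$. $\square$

## 7. From an $\ell$-adic solution to a solution over $A$: proof of Theorem 6

Three parts of the theorem are quick. The regulated statement follows from the other by intersecting with the submodule $E^{\mathrm{reg}}$. The inclusion "$\supseteq$" follows from $E_{\mathcal O}\subseteq E_{\mathrm{good},\ell}$ and the last sentence of Lemma 2. Agreement after localization at $\ell$ is then immediate. It remains to prove "$\subseteq$".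

The idea is to look only at polar parts. Given $e=\iota(m)$ and a solution $y$ of (4), we show that the poles of $y$ in $\pi$ are bounded modulo all $\ell^n$ at once. So the polar part of $y$ lives in the $\ell$-adic completion of one finite module $D_c$, on which $(1-\tau)x=m$ is a linear equation over (a localization of) $A$. A linear equation between finite modules that is solvable over $A_\ell$ is solvable over $A_{(\ell)}$, and the price is a denominator $s\notin\ell$. Two difficulties must be dealt with: $\tau$ has poles along $\mathfrak j$, and $y$ is only inertia invariant, so a priori its polar part has coefficients in $\bar k$.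

**Step 1: a chart in which the poles of $\tau$ are harmless.** Fix $g\in\ell_0\setminus\ell$. Put $f=g\otimes1-1\otimes g\in\mathfrak j$ and $B=A[1/g]$; a subscript $B$ means $B\otimes_A-$. Since $g\in\ell_0\subset\mathfrak p$, we have $1\otimes g\in\pi R$. Hence:

- $f$ acts invertibly on every $B$-linear $R$-module killed by a power of $\pi$, being $g\otimes 1$ (invertible) minus a nilpotent operator commuting with it;
- $f$ is a unit in $(A/\ell^n)\otimes\mathcal O$: this ring is finite over $\mathcal O$, so $\pi$ is in its Jacobson radical, and $g\in(A/\ell^n)^\times$;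
- $v(f)=0$, so $f\neq0$, and restriction to $D(f)$ gives $M[\mathfrak j^{-1}]\subset M[1/f]$ and $L[\mathfrak j^{-1}]\subset L[1/f]$.

**Lemma 8.** Let $N\subset M$ be a finite $R$-submodule with $N[1/\pi]=M$ and $\operatorname{depth}N_x\ge2$ at the closed points $x\in V(\pi)\cap V(g\otimes1)$. If $u\in M[\mathfrak j^{-1}]$ lies in $N_B[1/f]$, then $u\in N[\mathfrak j^{-1}]$. This applies to $N=L$.

*Proof.* On $D(\pi)\setminus V(\mathfrak j)$ the sheaf $\tilde N$ has $u$ as a section because $N[1/\pi]=M$, and on $D(gf)$ because $N[1/(gf)]=N_B[1/f]$. The two agree on the overlap. So $u$ is a section over the union, which lies in $U=\operatorname{Spec}R\setminus V(\mathfrak j)$. The complement of the union in $U$ lies in $V(\pi)\cap V(gf)$. On $V(\pi)$ we have $f=g\otimes1$, so this is contained in $V(\pi)\cap V(g\otimes1)=\operatorname{Spec}\big((A/g)\otimes k\big)$, a finite set of closed points. Fact 1 extends $u$ to $U$. Finally $L$ is locally free and $R_x$ is regular of dimension $2$, so $L$ satisfies the hypothesis. $\square$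

**Step 2: the module of polar parts.** Let
$$D=M_B/L_B=\bigcup_{d\ge0}D_d,\qquad D_d=\pi^{-d}L_B/L_B .$$
Each $D_d$ is killed by $\pi^d$, so $f$ is invertible on $D$, and $D=M_B[1/f]/L_B[1/f]$. Since $\tau(L)\subset L[\mathfrak j^{-1}]\subset L[1/f]$, the map $\tau$ induces a $B$-linear map $\tau:D\to D$ with $\tau(cx)=c^q\tau(x)$ for $c\in\mathcal O$. Since $\tau(\pi^{-d}L_B)\subset\pi^{-qd}L_B[1/f]$, we have $\tau(D_d)\subset D_{qd}$.

Let $\delta:M[\mathfrak j^{-1}]\to D$ be the natural map. If $\delta(u)=0$, then $u\in L_B[1/f]$, so by Lemma 8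
$$\delta(u)=0\ \Longrightarrow\ u\in L[\mathfrak j^{-1}].\tag{7}$$

Through $k\subset\mathcal O$, the modules $D_d$ and $D_{d'}/D_d$ ($d'\ge d$) are modules over the Dedekind domain $S=B\otimes k$. They have finite filtrations with graded pieces isomorphic to $L_B/\pi L_B$, so they are finite projective over $S$. Hence they are finite and flat over $B$. The map $\tau$ is semilinear for the automorphism $\sigma=\mathrm{id}\otimes\mathrm{Frob}_q$ of $S$.

For $\mathbf 1$ we have $D_c=\bigoplus_{j=1}^cS\pi^{-j}$ and $\tau(\beta\pi^{-j})=\sigma(\beta)\pi^{-qj}$, so $\tau$ multiplies pole orders by $q$ and no nonzero submodule of $D_c$ is $\tau$-stable. The next lemma extends this to every $\underline M$; it is where maximality of $L$ enters.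

**Step 3: no $\tau$-stable polar parts.**

**Lemma 9.** Fix $c\ge0$. Put $W_0=D_c$ and $W_{i+1}=\{w\in W_i:\tau(w)\in W_i\}$ (inside $D_{qc}\supset D_c$). Then $W_h=0$ for some $h$.

For $\mathbf 1$, $W_i=D_{\lfloor c/q^i\rfloor}$, and the lemma is visible.

*Proof.* By induction the $W_i$ are $B\otimes\mathcal O$-submodules, since $\tau(cx)=c^q\tau(x)$ for $c\in\mathcal O$. First we show, also by induction, that $D_c/W_i$ is torsion-free over $S$. This is clear for $i=0$. Given it for $i$, the module $D_{qc}/W_i$ is an extension of the torsion-free module $D_{qc}/D_c$ by $D_c/W_i$, so it is torsion-free. The map $\tau$ induces an injective $\sigma$-semilinear map $W_i/W_{i+1}\to D_{qc}/W_i$. If $0\ne r\in S$ and $rw\in W_{i+1}$ with $w\in W_i$, then $\sigma(r)\tau(w)\in W_i$ and $\sigma(r)\neq0$, so $\tau(w)\in W_i$ and $w\in W_{i+1}$. So $W_i/W_{i+1}$ is torsion-free, and $D_c/W_{i+1}$, an extension of $D_c/W_i$ by it, is torsion-free.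

If $W_{i+1}$ and $W_i$ have the same rank, then $W_i/W_{i+1}$ is torsion and torsion-free, so $W_{i+1}=W_i$, and the chain is constant from there on. As ranks are finite, the chain stabilizes at some $W=W_h$ with $\tau(W)\subset W$. We turn $W$ into a model. Let
$$N=\{n\in\pi^{-c}L:\ n\bmod L_B\in W\}=\ker\big(\pi^{-c}L\to D_c/W\big).$$
It is an $R$-module, finite since $R$ is noetherian; it contains $L$; and $N[1/\pi]=M$. Inverting $g$, we see that $N_B$ is the preimage of $W$ in $\pi^{-c}L_B$. The quotient $\pi^{-c}L/N$ embeds in $D_c/W$, on which $g$ acts bijectively, so $g\otimes1$ is a nonzerodivisor on it. Hence at each $x\in V(\pi)\cap V(g\otimes1)$ this quotient is zero or has depth at least $1$. By Fact 2, $\operatorname{depth}N_x\ge2$, so Lemma 8 applies to $N$.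

Let $n\in N$. Then $\tau(n)\in M[\mathfrak j^{-1}]$ has image $\tau(n\bmod L_B)\in W$ in $D$, so $\tau(n)\in N_B+L_B[1/f]\subset N_B[1/f]$. By Lemma 8, $\tau(n)\in N[\mathfrak j^{-1}]$. So $N$ is a model containing $L$, hence $N=L$, $N_B=L_B$, and $W=0$. $\square$

**Step 4: uniqueness of $\ell$-adic polar solutions over $\bar k$.** Let $\hat{\mathcal A}=\varprojlim_n(B/\ell^n)\otimes\bar k$, where $B/\ell^nB=A/\ell^n$ because $g\notin\ell$. Since $D_c$ is finite projective over $S$,
$$\hat D^{nr}_c:=\varprojlim_n(D_c/\ell^nD_c)\otimes_k\bar k=D_c\otimes_S\hat{\mathcal A}.$$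
We check that $\hat{\mathcal A}$ is flat over $S$. Write $A_\ell\cong\mathbb F_\ell[[u]]$ with $\mathbb F_\ell=A/\ell$. Then $A_\ell\otimes k=(\mathbb F_\ell\otimes k)[[u]]$ is flat over $S$, by base change from the flat map $B\to A_\ell$. The ring $\mathbb F_\ell\otimes k$ is a finite product of fields $\kappa_j$, so $A_\ell\otimes k=\prod_j\kappa_j[[u]]$, while $\hat{\mathcal A}=(\mathbb F_\ell\otimes\bar k)[[u]]=\prod_j(\kappa_j\otimes_k\bar k)[[u]]$. Each factor is torsion-free, hence flat, over the discrete valuation ring $\kappa_j[[u]]$. So $\hat{\mathcal A}$ is flat over $S$. The automorphism $\mathrm{id}\otimes\mathrm{Frob}_q$ of $\hat{\mathcal A}$ extends $\sigma$; call it $\sigma$ again. The rule $x\otimes\alpha\mapsto\tau(x)\otimes\sigma(\alpha)$ extends $\tau$ to $\hat D_c^{nr}\to\hat D_{qc}^{nr}$, and $\hat D^{nr}_c\subset\hat D^{nr}_{qc}$ by flatness.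

**Lemma 10.** $1-\tau:\hat D_c^{nr}\to\hat D^{nr}_{qc}$ is injective.

*Proof.* Put $\hat W_i=W_i\otimes_S\hat{\mathcal A}\subset\hat D_c^{nr}$. We claim $\hat W_{i+1}=\{w\in\hat W_i:\tau(w)\in\hat W_i\}$. Let $Q=D_{qc}/W_i$, and let $\sigma_*Q$ be $Q$ with $r\in S$ acting as $\sigma(r)$. Then $\tau:W_i\to\sigma_*Q$ is $S$-linear with kernel $W_{i+1}$. By flatness, $\hat W_{i+1}$ is the kernel of $\hat W_i\to\sigma_*Q\otimes_S\hat{\mathcal A}$. The map $\sigma_*Q\otimes_S\hat{\mathcal A}\to Q\otimes_S\hat{\mathcal A}$, $x\otimes\alpha\mapsto x\otimes\sigma(\alpha)$, is well defined, and bijective with inverse $x\otimes\alpha\mapsto x\otimes\sigma^{-1}(\alpha)$. Also $Q\otimes_S\hat{\mathcal A}=\hat D_{qc}^{nr}/\hat W_i$, and the composite $\hat W_i\to\hat D_{qc}^{nr}/\hat W_i$ is induced by the extended $\tau$. This proves the claim. If $y\in\hat D_c^{nr}=\hat W_0$ and $\tau(y)=y$, then $y\in\hat W_i$ for all $i$ by induction, and $\hat W_h=0$ by Lemma 9. $\square$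

**Step 5: poles are bounded uniformly in $n$.**

**Lemma 11.** There is $\varepsilon\ge0$, depending only on $\underline M$ and $g$, such that the following holds for all $n$ and all $d\ge0$. Let $L'=(L/\ell^nL)\otimes_{\mathcal O}\mathcal O^{nr}$. If $y\in L'[1/\pi]$ and $y-\tau(y)\in\pi^{-d}L'$, then $y\in\pi^{-\max(d,\varepsilon)}L'$. If $\underline M$ has good reduction, one can take $\varepsilon=0$.

*Proof.* The map $\tau_M^{-1}$ sends $M$ into $(\tau^*M)[1/f]=\bigcup_i\pi^{-i}(\tau^*L)[1/f]$. As $L$ is finite, there is $\varepsilon\ge 0$ with $\tau_M^{-1}(\pi^\varepsilon L)\subset(\tau^*L)[1/f]$. In the case of good reduction $\varepsilon=0$ works, since $\tau_M^{-1}(L)\subset(\tau^*L)[\mathfrak j^{-1}]$.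

The module $L/\ell^nL$ is locally free over $(A/\ell^n)\otimes\mathcal O$, which is finite free over $\mathcal O$. So $L/\ell^nL$ is finite free over $\mathcal O$, $L'$ is finite free over $\mathcal O^{nr}$, and $L'[1/\pi]=(M/\ell^nM)\otimes_{F_{\mathfrak p}}F_{\mathfrak p}^{nr}$. Now reduce modulo $\ell^n$, where $f$ becomes a unit, and extend scalars to $\mathcal O^{nr}$. From $\tau_M$ we obtain an isomorphism $\bar\tau:(\tau^*L')[1/\pi]\to L'[1/\pi]$ with $\bar\tau^{-1}(\pi^\varepsilon L')\subset\tau^*L'$, where $\tau^*L'=\mathcal O^{nr}\otimes_{\mathrm{Frob}_q,\mathcal O^{nr}}L'$. If $(v_i)$ is a basis of $L'$, then $(1\otimes v_i)$ is a basis of $\tau^*L'$, and $1\otimes\sum c_iv_i=\sum c_i^q(1\otimes v_i)$.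

Let $y\ne0$, let $r$ be minimal with $y\in\pi^{-r}L'$, and suppose $r>d$. The coordinates of $y$ have minimal valuation exactly $-r$, so those of $1\otimes y$ have minimal valuation exactly $-qr$. On the other hand $\tau(y)=y-(y-\tau(y))\in\pi^{-r}L'$, so $1\otimes y=\bar\tau^{-1}(\tau(y))\in\pi^{-r-\varepsilon}\tau^*L'$. Hence $qr\le r+\varepsilon$, and $r\le(q-1)r\le\varepsilon$. $\square$

**Step 6: the polar part of $y$.** Let $e=\iota(m)\in E_{\mathrm{good},\ell}$ and let $y$ be as in (4). Choose $d\ge0$ with $m\in\pi^{-d}L_B[1/f]$, which is possible because $m\in M[1/f]=\bigcup_d\pi^{-d}L[1/f]$, and put $c=\max(d,\varepsilon)$. The reduction $y_n$ of $y$ modulo $\ell^n$ is $I_{\mathfrak p}$-invariant in $(M/\ell^nM)\otimes_{F_{\mathfrak p}}F_{\mathfrak p}^s$, so it lies in $(M/\ell^nM)\otimes_{F_{\mathfrak p}}F^{nr}_{\mathfrak p}=L'[1/\pi]$. As $g$ and $f$ are units modulo $\ell^n$, $y_n-\tau(y_n)=m$ lies in $\pi^{-d}L'$. By Lemma 11, $y_n\in\pi^{-c}L'$.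

Since $D_c$ is flat over $B$, reducing $0\to L_B\to\pi^{-c}L_B\to D_c\to0$ modulo $\ell^n$ keeps it exact; since $\mathcal O^{nr}$ is flat over $\mathcal O$ and $\mathcal O^{nr}/\pi^c=(\mathcal O/\pi^c)\otimes_k\bar k$, we get $\pi^{-c}L'/L'=(D_c/\ell^nD_c)\otimes_k\bar k$, and the same for $qc$. So $y_n$ has an image $\bar y_n\in(D_c/\ell^nD_c)\otimes_k\bar k$. The construction is compatible with $\tau$, because $\tau(L')\subset L'$ and $\mathrm{Frob}_q$ on $\mathcal O^{nr}$ restricts to $\mathrm{Frob}_q$ on $\bar k$. The $\bar y_n$ are compatible for varying $n$ and define $\bar y\in\hat D_c^{nr}$ with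
$$(1-\tau)\bar y=\delta(m)\in D_{qc}.\tag{8}$$

**Step 7: descent from $\bar k$ to $k$.** The group $\operatorname{Gal}(\bar k/k)$ acts on $\hat D_c^{nr}$ through $\bar k$ and commutes with $\tau$. Since $\delta(m)$ is invariant, $\gamma\bar y-\bar y\in\ker(1-\tau)=0$ for every $\gamma$, by Lemma 10. Taking invariants modulo each $\ell^n$, we get $\bar y\in\varprojlim_nD_c/\ell^nD_c=D_c\otimes_BA_\ell$.

**Step 8: descent from $A_\ell$ to $A$.** Put $Y=D_{qc}/(1-\tau)D_c$, a finite $B$-module. By (8), which holds in $D_{qc}\otimes_BA_\ell\subset\hat D_{qc}^{nr}$, the class of $\delta(m)$ vanishes in $Y\otimes_BA_\ell$. As $A_\ell$ is faithfully flat over the local ring $B_{(\ell)}=A_{(\ell)}$, it vanishes in $Y_{(\ell)}$. So it is killed by an element of $B\setminus\ell B$, and after multiplication by a power of $g$ by some $s\in A\setminus\ell$: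
$$s\,\delta(m)=(1-\tau)\bar x,\qquad\bar x\in D_c.$$
Lift $\bar x$ to $\pi^{-c}L_B$ and multiply by a power $g^i$ to get $x\in\pi^{-c}L\subset M$ whose image in $D$ is $g^i\bar x$. Then $u:=g^ism-(x-\tau(x))\in M[\mathfrak j^{-1}]$ satisfies $\delta(u)=g^i\big(s\,\delta(m)-(1-\tau)\bar x\big)=0$, so $u\in L[\mathfrak j^{-1}]$ by (7). Hence $g^is\,e=\iota(g^ism)=\iota(u)\in E_{\mathcal O}$, and $g^is\in A\setminus\ell$ because $\ell$ is prime. This proves Theorem 6. $\square$

One cannot hope to avoid the denominators in Step 8. In Theorem 5 the equation has the solution $-a^{-1}e_2$ over $A_\ell$, but no choice of $x\in M$ makes $e$ integral. In Theorem 4 with $g=t$ the solution $-t^{-1}\pi^{-1}$ is already in $D_1$, and the denominator appears as the power $g^i$.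

## 8. Good reduction

Theorem 4 has good reduction, and there only $\ell_0$-torsion occurred. This is general.

**Theorem 12.** Assume that $\underline M$ has good reduction.
(a) $E^{\mathrm{reg}}_{\mathrm{good},\ell}$ is independent of $\ell\neq\ell_0$, equal to $\{e\in E^{\mathrm{reg}}:\exists\,n,\ \ell_0^ne\subset E^{\mathrm{reg}}_{\mathcal O}\}$.
(b) If moreover $L\subset\tau_M(\tau^*L)$, then $E^{\mathrm{reg}}_{\mathcal O}=E^{\mathrm{reg}}_{\mathrm{good},\ell}$ for all $\ell\ne\ell_0$.

By Theorem 4 the extra hypothesis in (b) cannot be dropped: there $L=\mathcal O[t]$ and $\tau_M(\tau^*L)=(t-\theta)\mathcal O[t]$. The hypothesis holds for $A=\mathbb F[t]$, $M=F_{\mathfrak p}[t]$, $\tau_M=(t-\theta)^{-n}$ with $n\ge0$. Indeed $L=\mathcal O[t]$ here: $\mathcal O[t]$ is a model, so it is contained in $L$; and if some $w\in L$ had minimal Gauss valuation $v(w)<0$, then $(t-\theta)^N\tau(w)\in L$ for large $N$ would have valuation $q\,v(w)<v(w)$, because $v(t-\theta)=0$. Then $\tau_M(\tau^*L)=(t-\theta)^{-n}\mathcal O[t]\supset L$, and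 reduction is good. The case $n=0$ is $\mathbf 1$ for $A=\mathbb F[t]$.

**Proof of (a).** By Corollary 7(2) it suffices to show $H[\ell']=0$ for each $\ell'\ne\ell_0$. Use Step 1 of Section 7 and Lemma 11 with $\ell'$ in place of $\ell$, so $g\in\ell_0\setminus\ell'$. Let $h\in H[\ell']$ be represented by $m\in M+\tau_M(\tau^*M)$, let $s\in\ell'\setminus\ell'^2$, and write $sm=l+x-\tau(x)$ with $l\in L[\mathfrak j^{-1}]$ and $x\in M$. Modulo $\ell'$, where $f$ is a unit, $sm$ becomes $0$ and $l$ lands in $L/\ell'L$. So the reduction of $x$ satisfies $x-\tau(x)\in L/\ell'L$. Lemma 11 with $n=1$, $\varepsilon=0$, $d=0$ shows that the reduction of $x$ lies in $(L/\ell'L)\otimes_{\mathcal O}\mathcal O^{nr}$. It also lies in $M/\ell'M$, and comparing coordinates in an $\mathcal O$-basis of $L/\ell'L$ we see that it lies in $L/\ell'L$. Thus $x\in L+\ell'M$.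

Since $s\in\ell'\setminus\ell'^2$, we have $sA=\ell'I$ with $I\not\subset\ell'$. Choose $b\in I\setminus\ell'$; then $b\ell'\subset sA$. So $bx\in L+sM$. Under the isomorphism of Corollary 7(3), $bh\in H[s]$ corresponds to $bx$, so $bh=0$. As $\ell'h=0$ and $bA+\ell'=A$, we get $h=0$. $\square$

**Proof of (b).** By Corollary 7(1) it suffices to show $H[s]=0$ for every $0\ne s\in A$. Inverting $\pi$ in $L\subset\tau_M(\tau^*L)$ gives $M\subset\tau_M(\tau^*M)$, so $M+\tau_M(\tau^*M)=\tau_M(\tau^*M)$. This is how the hypothesis is used: every representative $m$ of a class in $H$ is of the form $\tau_M(n)$ with $n\in\tau^*M$.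

Let $h\in H[s]$. Among all representatives $m\in\tau_M(\tau^*M)$ of $h$ and all expressions
$$sm=l+x-\tau(x),\qquad l\in L[\mathfrak j^{-1}],\quad x\in\pi^{-d}L,\quad d\ge0,$$
choose one with $d$ minimal.

If $d=0$, then $sm\in L[\mathfrak j^{-1}]$, so $m\in L[\mathfrak j^{-1}]$ by Lemma 3(iii), and $h=0$.

Suppose $d\ge1$. Put $x'=\pi^dx\in L$ and $m=\tau_M(n)$ with $n\in\tau^*M$. We first turn the equation into one in $\tau^*L$. We have $sm+\tau(x)=l+x$ and $\pi^{qd}\tau(x)=\tau(x')=\tau_M(1\otimes x')$. Also $\pi^{qd}(l+x)=\pi^{qd}l+\pi^{(q-1)d}x'\in\pi L[\mathfrak j^{-1}]$. Applying $\tau_M^{-1}$ and good reduction,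
$$s\,\pi^{qd}n+1\otimes x'\in\pi(\tau^*L)[\mathfrak j^{-1}].\tag{9}$$
Since $1\otimes x'\in\tau^*L$, it follows that $s\pi^{qd}n\in(\tau^*L)[\mathfrak j^{-1}]$. By Lemma 3(iii), $n':=\pi^{qd}n\in(\tau^*L)[\mathfrak j^{-1}]$, and as $n'\in\tau^*M$, Lemma 3(i) gives $n'\in\tau^*L$. Now the left side of (9) lies in $\tau^*L$ and in $(\pi\tau^*L)[\mathfrak j^{-1}]$, so by Lemma 3(i) for $P=\pi\tau^*L$,
$$sn'+1\otimes x'\in\pi\,\tau^*L .$$

Next we read this modulo $\pi$. Let $\bar x'$ be the class of $x'$ in $L/\pi L$. Then $1\otimes\bar x'\in s\cdot(\tau^*L/\pi\tau^*L)$. Since $\tau(\pi)=\pi^q$ vanishes modulo $\pi$, we have $\tau^*L/\pi\tau^*L=\sigma^*(L/\pi L)$, where $\sigma=\mathrm{id}\otimes\mathrm{Frob}_q$ is an automorphism of $A\otimes k$ fixing $s$. So $z\mapsto1\otimes z$ is a bijection $L/\pi L\to\sigma^*(L/\pi L)$ that carries $s(L/\pi L)$ onto $s\,\sigma^*(L/\pi L)$. Hence $\bar x'\in s(L/\pi L)$, that is, $x'=sv'+\pi w$ with $v',w\in L$.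

Finally we lower $d$. Put
$$x_1=x-s\pi^{-d}v'=\pi^{-(d-1)}w,\qquad m_1=m-\big(\pi^{-d}v'-\tau(\pi^{-d}v')\big).$$
Then $sm_1=l+x_1-\tau(x_1)$ with $x_1\in\pi^{-(d-1)}L$. Moreover $m_1\in M+\tau_M(\tau^*M)=\tau_M(\tau^*M)$, and $\iota(m_1)=\iota(m)$, so $m_1$ represents $h$. This contradicts the minimality of $d$. So $d=0$ and $h=0$ for every $h\in H[s]$; hence $H$ is torsion-free, and Corollary 7(1) gives (3) for all $\ell\ne\ell_0$. $\square$
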